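# The decay rate of Riesz capacity on self-similar sets

## 1. The middle-thirds Cantor set by hand

Let $C\subset[0,1]$ be the middle-thirds Cantor set. It splits as $C=C_0\cup C_1$ with $C_0=\tfrac13C$ and $C_1=\tfrac13C+\tfrac23$. Put $d=\log 2/\log 3$, so that $3^d=2$. For a probability measure $\mu$ on $C$ and $p>0$ consider the energy
$$I_p(\mu)=\iint |x-y|^{-p}\,d\mu(x)\,d\mu(y),$$
and let $V_p=V_p(C)$ be its minimum over all $\mu$. What happens to $V_p$ as $p$ increases to $d$?

Try the obvious measure first. Let $\nu$ give mass $2^{-k}$ to each of the $2^k$ pieces of level $k$. Two independent $\nu$-random points share exactly their first $k$ levels with probability $2^{-k}\cdot\frac12$, and then their distance is at least $3^{-k-1}$. Hence $I_p(\nu)\le\sum_k 2^{-k-1}3^{p(k+1)}<\infty$ for $p<d$. Now split $I_p(\nu)$ by first level. The pairs inside $C_0$ form a copy of the whole picture, with mass $\frac12\cdot\frac12$ and distances divided by $3$, so they contribute $\frac14 3^pI_p(\nu)$;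 the same holds for $C_1$. Therefore
$$I_p(\nu)=\tfrac12 3^p\,I_p(\nu)+K_p,\qquad K_p=2\int_{C_0}\int_{C_1}|x-y|^{-p}\,d\nu\,d\nu .$$
Since $\frac12 3^p=3^{-(d-p)}$, this says $I_p(\nu)=K_p/(1-3^{-(d-p)})$. Points of $C_0$ and $C_1$ are at distance between $\frac13$ and $1$, so $\frac12\le K_p\le\frac12 3^p\le 1$.

For a lower bound, let $\mu$ be a minimizer and $m_i=\mu(C_i)$. Rescaled to all of $C$ and normalized, $\mu|_{C_i}$ is again a competitor, so the pairs inside $C_i$ contribute at least $m_i^23^pV_p$. The cross pairs contribute at least $2m_0m_1$. As $m_0^2+m_1^2=1-2m_0m_1$,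
$$V_p\ge 3^pV_p(m_0^2+m_1^2)+2m_0m_1=3^pV_p-2m_0m_1(3^pV_p-1).$$
Here $V_p\ge1$, because distances in $C$ are at most $1$; so $3^pV_p-1\ge0$, and $2m_0m_1\le\frac12$ gives $V_p\ge\frac12 3^pV_p+\frac12$. Altogether
$$\tfrac12\le V_p\,(1-3^{-(d-p)})\le K_p\le 1 .$$
So $V_p$ blows up exactly like $1/(d-p)$. Since $(1-3^{-(d-p)})/(d-p)\to\log 3$, every limit point of $\frac{1}{(d-p)V_p}$ lies in $[\log 3,\,2\log 3]$.

Is there a limit? If so, does it have a geometric meaning? The quantity $1/V_p$ is a power of the Riesz capacity, and the conjectured limit is a ratio of Hausdorff measure to an averaged density. The problem comes from Qiuling Fan and Richard S. Laugesen, "Hausdorff measure and decay rate of Riesz capacity", arXiv:2409.03070 (2024).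

## 2. Capacity, second-order density, strictly self-similar sets

**Energy and capacity.** For a nonempty compact $E\subset\mathbb R^n$ and $p>0$,
$$V_p(E)=\min_\mu I_p(\mu),\qquad \operatorname{cap}_p(E)=V_p(E)^{-1/p},$$
where $\mu$ runs over Borel probability measures on $E$. The minimum is attained, possibly with value $+\infty$, and then the capacity is $0$. So $\operatorname{cap}_p(E)^p=1/V_p(E)$. We write $U_p^\mu(x)=\int|x-y|^{-p}d\mu(y)$ for the potential, so that $I_p(\mu)=\int U_p^\mu\,d\mu$.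

**Hausdorff measure.** $\mathcal H^d$ is $d$-dimensional Hausdorff measure, normalized to agree with Lebesgue measure on subsets of $\mathbb R^d$. A map that multiplies all distances by $L$ multiplies $\mathcal H^d$ by $L^d$. A compact set $A$ is Ahlfors $d$-regular if $\mathcal H^d(A\cap\mathbb B(x,r))$ is comparable to $r^d$, with constants independent of $x\in A$ and $0<r\le1$. Here $\mathbb B(x,r)=\mathbb B^n(x,r)$ is the ball of radius $r$ centered at $x$.

**Second-order density.** For a finite Borel measure $\mu$ on $\mathbb R^n$, $d>0$ and $x\in\mathbb R^n$,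
$$\sigma_d(\mu,x)=\lim_{p\nearrow d}(d-p)\int_0^1\mu(\mathbb B(x,r))\,r^{-p-1}\,dr$$
whenever the limit exists. Equivalently, it is the logarithmic average $\lim_{\eta\searrow0}\frac1{|\log\eta|}\int_\eta^1\frac{\mu(\mathbb B(x,r))}{r^d}\frac{dr}r$.

For Lebesgue measure on $[0,1]$, $d=1$ and $0<x<1$, we have $\mu(\mathbb B(x,r))=2r$ for $r\le r_0$, so the quantity is $(1-p)\int_0^{r_0}2r^{-p}dr+O(1-p)=2r_0^{1-p}+O(1-p)\to2$. For the Cantor measure $\nu$ at $x=0$ the ratio $g(r)=\nu([0,r])/r^d$ satisfies $g(r/3)=g(r)$ for $r\le1$. It equals $1$ at $r=1$, and at $r=\frac23$ it equals $\frac12(\frac32)^d=2^{-d}$. So $g$ has no limit as $r\to0$; the ordinary density does not exist at $0$. The average does: with $\varepsilon=d-p$,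
$$\varepsilon\int_0^1g(r)\,r^{\varepsilon-1}dr=\varepsilon\sum_{k\ge0}3^{-k\varepsilon}\int_{1/3}^1g(r)\,r^{\varepsilon-1}dr\;\longrightarrow\;\frac1{\log3}\int_{1/3}^1g(r)\,\frac{dr}r .$$

**Strictly self-similar fractal.** This is a nonempty compact $A\subset\mathbb R^n$ with $A=\bigcup_{i=1}^N\varphi_i(A)$, $N\ge2$, where $\varphi_i(x)=L_iU_ix+b_i$, $L_i\in(0,1)$, $U_i$ is orthogonal, $b_i\in\mathbb R^n$, and the sets $\varphi_1(A),\dots,\varphi_N(A)$ are pairwise disjoint. The Cantor set is an example; $[0,1]$ with its two halves is not, since the halves meet.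

We use the following known facts about such $A$:

1. The Hausdorff dimension $d>0$ is determined by $\sum_iL_i^d=1$, and $0<\mathcal H^d(A)<\infty$.
2. $A$ is Ahlfors $d$-regular.
3. $\sigma_d(\mathcal H^d|_A,x)$ exists, is positive and finite, and is constant for $\mathcal H^d$-a.e. $x\in A$. The constant is called $\sigma_d(A)$.

It is also known that $\liminf_{p\nearrow d}\operatorname{cap}_p(A)^p/(d-p)\ge\mathcal H^d(A)/(d\,\sigma_d(A))$. The problem is to prove or disprove that the limit exists and equals the right side. It does. (We shall not need the known inequality; it comes out again along the way.)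

**Notation.** For a word $w=w_1\cdots w_k$ of length $|w|=k$ put $L_w=L_{w_1}\cdots L_{w_k}$, $\varphi_w=\varphi_{w_1}\circ\dots\circ\varphi_{w_k}$, $A_w=\varphi_w(A)$; $w|j$ is the prefix of length $j$. Then $\operatorname{diam}A_w=L_w\operatorname{diam}A$. In the strictly self-similar case, for fixed $k$ the sets $A_w$, $|w|=k$, are pairwise disjoint (the $\varphi_w$ are injective) with union $A$. Let $\lambda=\max L_i<1$, $\lambda_*=\min L_i$, and
$$\chi=\sum_iL_i^d\log\tfrac1{L_i}>0,\qquad S_p=\sum_iL_i^p,\qquad R_p=\sum_iL_i^{2d-p}.$$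
For $p<d$ we have $S_p>1>R_p$. Writing $\varepsilon=d-p$, we have $R_p=\sum_iL_i^de^{-\varepsilon\log(1/L_i)}$ and $S_p=\sum_iL_i^de^{+\varepsilon\log(1/L_i)}$. Expanding the exponentials and using $\sum L_i^d=1$,
$$1-R_p=\chi\varepsilon+O(\varepsilon^2),\qquad 1-\frac1{S_p}=\frac{S_p-1}{S_p}=\chi\varepsilon+O(\varepsilon^2).\tag{1}$$
Also $1-R_p\le\chi\varepsilon$ exactly, because $1-e^{-t}\le t$.

**Cross energy.** In the strictly self-similar case let $\delta=\min_{i\ne j}\operatorname{dist}(A_i,A_j)>0$, and for $0<p\le d$ and a probability measure $\mu$ on $A$ put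
$$K_p(\mu)=\iint f_p\,d\mu\,d\mu,\qquad f_p(x,y)=\begin{cases}|x-y|^{-p}&x\in A_i,\ y\in A_j,\ i\ne j,\\0&x,y\text{ in the same }A_i.\end{cases}$$
The sets $A_i\times A_j$ are compact and disjoint, so $f_p$ is continuous on $A\times A$. Where $f_p\neq0$ the distances lie in $[\delta,\operatorname{diam}A]$, and $t^{-p}\to t^{-d}$ uniformly there; so $f_p\to f_d$ uniformly as $p\nearrow d$.

**Theorem 1.** *Let $A$ be strictly self-similar and $\nu=\mathcal H^d|_A/\mathcal H^d(A)$. Then*
$$\lim_{p\nearrow d}\frac{\operatorname{cap}_p(A)^p}{d-p}=\frac{\mathcal H^d(A)}{d\,\sigma_d(A)}=\frac{\chi}{K_d(\nu)},$$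
*and the minimizing measures $\mu_p$ converge weak\* to $\nu$.*

Since $\operatorname{cap}_p(A)^p=1/V_p(A)$, the claim is $(d-p)V_p\to d\sigma_d(A)/\mathcal H^d(A)$, where $V_p=V_p(A)$ from now on.

## 3. The energy of normalized Hausdorff measure, computed twice

The measure $\nu$ is a competitor, so $V_p\le I_p(\nu)$. We find the asymptotics of $I_p(\nu)$ in two ways: through densities, which produces $\sigma_d(A)$, and through self-similarity, which produces $K_d(\nu)$.

**Step 1: $(d-p)I_p(\nu)\to d\sigma_d(A)/\mathcal H^d(A)$.** The purpose is to bring in the density. Let $m=\mathcal H^d|_A$. Integrating $|x-y|^{-p}=p\int_{|x-y|}^\infty r^{-p-1}dr$ in $y$ and exchanging integrals,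
$$(d-p)U_p^m(x)=(d-p)\,p\int_0^1m(\mathbb B(x,r))r^{-p-1}dr+(d-p)\,p\int_1^\infty m(\mathbb B(x,r))r^{-p-1}dr.\tag{2}$$
The last term is at most $(d-p)\mathcal H^d(A)\to0$. By fact 3, the first term tends to $d\,\sigma_d(A)$ for $m$-a.e. $x$. By fact 2, $m(\mathbb B(x,r))\le cr^d$ for $x\in A$, $r\le1$, so the first term is at most $(d-p)pc\int_0^1r^{d-p-1}dr=pc\le dc$. Dominated convergence gives $(d-p)I_p(m)=\int(d-p)U^m_p\,dm\to d\,\sigma_d(A)\mathcal H^d(A)$. Divide by $\mathcal H^d(A)^2$. In particular $I_p(\nu)<\infty$ for $p<d$.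

**Step 2: $d\sigma_d(A)/\mathcal H^d(A)=K_d(\nu)/\chi$.** This identifies the same limit through cross terms, as for the Cantor set. By the scaling of $\mathcal H^d$, $\nu|_{A_i}=L_i^d(\varphi_i)_*\nu$. Hence
$$\int_{A_i}\int_{A_i}|x-y|^{-p}d\nu\,d\nu=L_i^{2d}L_i^{-p}I_p(\nu).$$
Summing over $i$ and adding the cross terms, $I_p(\nu)=R_pI_p(\nu)+K_p(\nu)$. As $I_p(\nu)$ is finite,
$$(1-R_p)\,I_p(\nu)=K_p(\nu).\tag{3}$$
Uniform convergence gives $K_p(\nu)\to K_d(\nu)$, so (1) yields $(d-p)I_p(\nu)\to K_d(\nu)/\chi$. Compare with Step 1.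

From $V_p\le I_p(\nu)$ we conclude
$$\limsup_{p\nearrow d}\,(d-p)V_p\le\frac{K_d(\nu)}\chi=\frac{d\,\sigma_d(A)}{\mathcal H^d(A)}.\tag{4}$$

## 4. The lower bound, and why the limiting energy is useless

We need the reverse of (4). A natural plan is to take minimizers $\mu_p$, pass to a weak\* limit $\mu^*$, and argue that $\mu^*$ minimizes the limiting energy $I_d$, hence is $\nu$. This stops at once, because $I_d(\mu)=\infty$ for every probability measure $\mu$ on $A$. Indeed, suppose $V_d<\infty$, let $\mu$ be a minimizer and $m_i=\mu(A_i)$. Rescaling the pieces as in Section 1, $V_d\ge V_d\sum_im_i^2L_i^{-d}+K_d(\mu)$. If $\mu$ lives on a single $A_i$, the right side is at least $V_dL_i^{-d}>V_d$. Otherwise $K_d(\mu)>0$, while Cauchy–Schwarz gives $1=(\sum m_i)^2\le\sum L_i^d\cdot\sum m_i^2L_i^{-d}=\sum m_i^2L_i^{-d}$, and the right side again exceeds $V_d$. Either way we have a contradiction. So being a minimizer of $I_d$ carries no information.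

The method of Section 1 does better. In general it runs as follows. If $\mu$ is a probability measure on $A$ and $m_w=\mu(A_w)>0$, then $m_w^{-1}(\varphi_w^{-1})_*(\mu|_{A_w})$ is a probability measure on $A$, with energy at least $V_p$, and $\varphi_w$ scales distances by $L_w$. Hence
$$\int_{A_w}\int_{A_w}|x-y|^{-p}\,d\mu\,d\mu\ge m_w^2L_w^{-p}V_p,\tag{5}$$
which is trivial if $m_w=0$. Let $\mu_p$ be a minimizer and $p<d$; recall $0<V_p\le I_p(\nu)<\infty$ (positivity because $V_p\ge(\operatorname{diam}A)^{-p}$, and $\operatorname{diam}A\ge\delta>0$). Use (5) at level one and $1=(\sum m_i)^2\le S_p\sum m_i^2L_i^{-p}$ (Cauchy–Schwarz):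
$$V_p=I_p(\mu_p)\ge V_p\sum_im_i^2L_i^{-p}+K_p(\mu_p)\ge\frac{V_p}{S_p}+K_p(\mu_p),$$
that is,
$$V_p\Big(1-\frac1{S_p}\Big)\ge K_p(\mu_p).\tag{6}$$
Compare (6) with (3). By (1) the prefactors $1-1/S_p$ and $1-R_p$ agree to first order, so the only possible loss is in the cross energy: $K_p(\mu_p)$ against $K_p(\nu)$. A crude lower bound for cross distances loses here. For the Cantor set it gave $\frac12$ in place of $K_d(\nu)$, and $K_d(\nu)>\frac12$ strictly, since $|x-y|<1$ for $\nu\times\nu$-a.e. cross pair.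

However, $K_p$ has a bounded continuous kernel, unlike $I_p$. So it would be enough to know that $\mu_p\to\nu$ weak\*. The limiting energy cannot tell us that. What can is inequality (5) again, used at every level $k$ with all cross terms thrown away.

## 5. Small pieces determine the minimizer

**Step 3: $\mu_p\to\nu$ weak\*.** The purpose is to show that near $p=d$ a minimizer must give every piece nearly its Hausdorff share. Write $m_w=\mu_p(A_w)$. Sum (5) over all $|w|=k$; the sets are disjoint, so $V_p\ge V_p\sum_{|w|=k}m_w^2L_w^{-p}$, and since $0<V_p<\infty$,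
$$\sum_{|w|=k}m_w^2L_w^{-p}\le1.\tag{7}$$
On the other hand $\sum_{|w|=k}m_w=1=\sum_{|w|=k}L_w^d$. Expand the square, and use $L_w^{-d}=L_w^{-p}L_w^{-(d-p)}\le L_w^{-p}\lambda_*^{-k(d-p)}$:
$$\sum_{|w|=k}L_w^{-d}(m_w-L_w^d)^2=\sum_{|w|=k}m_w^2L_w^{-d}-2+1\le\lambda_*^{-k(d-p)}-1\xrightarrow[p\nearrow d]{}0.\tag{8}$$
So $\mu_p(A_w)\to L_w^d=\nu(A_w)$ for each word $w$. In words: at $p=d$, inequality (7) would be the equality case of Cauchy–Schwarz, and equality forces $m_w=L_w^d$.

Since $\max_{|w|=k}\operatorname{diam}A_w\le\lambda^k\operatorname{diam}A\to0$, every continuous function on $A$ is a uniform limit of functions constant on each $A_w$, $|w|=k$, as $k\to\infty$. For such step functions the integrals converge; hence $\mu_p\to\nu$ weak\*. In the same way a continuous function on $A\times A$ is a uniform limit of functions constant on each $A_w\times A_{w'}$, $|w|=|w'|=k$, so $\mu_p\times\mu_p\to\nu\times\nu$ weak\*. As $f_p\to f_d$ uniformly and $f_d$ is continuous,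
$$K_p(\mu_p)\to K_d(\nu).\tag{9}$$

**Step 4: end of the proof of Theorem 1.** By (6), (1) and (9), $\liminf_{p\nearrow d}(d-p)V_p\ge K_d(\nu)/\chi$. Together with (4), $(d-p)V_p\to K_d(\nu)/\chi=d\sigma_d(A)/\mathcal H^d(A)$. This number is positive and finite, so we may take reciprocals. $\blacksquare$

For the Cantor set, $\chi=\log 3$, and the limit is $\log 3/K_d(\nu)$ with $K_d(\nu)=2\int_{C_0}\int_{C_1}|x-y|^{-d}d\nu\,d\nu$.

## 6. Overlapping pieces: statement and coding

Disjointness entered in two places: it made $f_d$ continuous, and it made the pieces $A_w$ a partition. Both can be repaired, by working with codes in place of points.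

Let $\varphi_i(x)=L_iU_ix+b_i$, $i=1,\dots,N$, $N\ge2$, $L_i\in(0,1)$, $U_i$ orthogonal, be arbitrary similarities. They have a unique attractor: a nonempty compact $A$ with $A=\bigcup\varphi_i(A)$. Define $d$ by $\sum L_i^d=1$; now $d$ need not be the dimension of $A$. The definitions of $L_w,A_w,\chi,S_p,R_p$ and the formulas (1) are unchanged. Let $\Omega=\{1,\dots,N\}^{\mathbb N}$ with shift $T$, and let $[w]$ be the cylinder of sequences beginning with $w$.

**Coding map.** $\pi:\Omega\to A$ sends $\omega$ to the unique point of $\bigcap_kA_{\omega|k}$. It is continuous and onto, and $\pi(w\omega')=\varphi_w(\pi\omega')$. For the Cantor set it reads off ternary digits and is bijective. For $[0,1]$ with $\varphi_1(x)=x/2$, $\varphi_2(x)=(x+1)/2$, it reads off binary digits, and $\frac12=\pi(1222\ldots)=\pi(2111\ldots)$ has two codes.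

Let $P$ be the Bernoulli measure on $\Omega$ with weights $L_i^d$, so $P([w])=L_w^d$, and let $\nu=\pi_*P$. With $0^{-p}=\infty$, put for a probability measure $\theta$ on $\Omega$
$$K_p(\theta)=\iint_{\omega_1\ne\tau_1}|\pi\omega-\pi\tau|^{-p}\,d\theta(\omega)\,d\theta(\tau),\qquad K_p=K_p(P)\in(0,\infty].$$
In the strictly self-similar case $\pi$ is a bijection carrying $P$ to the measure $\nu$ of Theorem 1, and this agrees with the earlier cross energy.

**Theorem 2.** *(a) Always*
$$\lim_{p\nearrow d}\frac{\operatorname{cap}_p(A)^p}{d-p}=\frac\chi{K_d}\qquad(\text{read as }0\text{ if }K_d=\infty).$$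
*(b) If $V_p(A)<\infty$ for all $p<d$ and probability measures $\mu_p$ on $A$ satisfy $I_p(\mu_p)/V_p(A)\to1$ as $p\nearrow d$, then $\mu_p\to\nu$ weak\*.*

*(c) If $\mathcal H^d(A)>0$, then $K_d<\infty$. Moreover $\sigma_d(\mathcal H^d|_A,x)$ exists and equals the constant $\sigma_d(A):=\mathcal H^d(A)K_d/(d\chi)$ for $\mathcal H^d$-a.e. $x\in A$, and*
$$\lim_{p\nearrow d}\frac{\operatorname{cap}_p(A)^p}{d-p}=\frac{\mathcal H^d(A)}{d\,\sigma_d(A)}.$$

The hypothesis $\mathcal H^d(A)>0$ is equivalent to the open set condition, by Schief, Proc. AMS 122 (1994). That condition asks for a nonempty bounded open set $O$ whose images $\varphi_i(O)$ are disjoint subsets of $O$. The proof below works from $\mathcal H^d(A)>0$ directly.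

A check by hand for $[0,1]$ with its two halves: $d=1$, $\chi=\log2$, $\nu$ is Lebesgue measure, and with $x=\frac12-u$, $y=\frac12+v$,
$$K_1=2\int_0^{1/2}\!\!\int_0^{1/2}\frac{dv\,du}{u+v}=2\int_0^{1/2}\big(\log(u+\tfrac12)-\log u\big)du=2\log2 .$$
So $\chi/K_1=\frac12$, which agrees with $\mathcal H^1/(1\cdot\sigma_1)=\frac12$, using $\sigma_1=2$ from Section 2. Here the cross kernel is unbounded, but $K_1$ is finite.

**A monotone quantity.** Let $D=\max(1,\operatorname{diam}A)$. For $x,y\in A$ the number $D^p|x-y|^{-p}=(D/|x-y|)^p$ is nondecreasing in $p$, since $D\ge|x-y|$. This replaces uniform convergence. For example, monotone convergence gives $K_p\to K_d$ in $[0,\infty]$ as $p\nearrow d$. It also gives $V_p\ge D^{-p}>0$; and $K_p\ge D^{-p}(1-\sum L_i^{2d})>0$.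

## 7. Proof of (a) and (b)

**Upper bound in (a).** This is the analog of Step 2. The measure $P$ has no atoms, so $P\times P$-a.e. pair $(\omega,\tau)$ has a finite longest common prefix $w$: $\omega=w\omega'$, $\tau=w\tau'$, $\omega_1'\ne\tau_1'$. Since $P|_{[w]}$ is $L_w^d$ times the image of $P$ under $\omega'\mapsto w\omega'$, and $|\pi\omega-\pi\tau|=L_w|\pi\omega'-\pi\tau'|$, these pairs contribute $L_w^{2d-p}K_p$ to the energy. As $\sum_{|w|=k}L_w^{2d-p}=R_p^k$,
$$I_p(\nu)=\sum_wL_w^{2d-p}K_p=\frac{K_p}{1-R_p}\in[0,\infty].\tag{10}$$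
Hence $\limsup(d-p)V_p\le\lim(d-p)K_p/(1-R_p)=K_d/\chi$.

The value $K_d=\infty$ does occur. Take $\varphi_1=\varphi_2:x\mapsto x/3$ and $\varphi_3:x\mapsto(x+2)/3$: then $d=1$ and $A$ is the Cantor set. The decomposition just made is also valid at $p=d$, where $R_d=1$, so $I_d(\nu)=\sum_kK_d=\infty$. The pairs with first letters $1,2$ or $2,1$ have weight $\frac29$ and contribute $\frac29\cdot3\,I_1(\nu)=\infty$ to $K_1$.

**Lifting a measure to codes.** The purpose is to replace the overlapping pieces by an honest partition. For $x\in A$ let $s(x)$ be its lexicographically smallest code: $s(x)_1$ is the least $i$ with $x\in A_i$, and then $s(x)_{k+1}$ is the least $i$ with $x\in A_{s(x)_1\cdots s(x)_k\,i}$. Such an $i$ exists because $A_w=\bigcup_iA_{wi}$. (In the binary example $s(\frac12)=1222\ldots$.) The sets $B_w=s^{-1}([w])$ satisfy $B_\emptyset=A$ and $B_{wi}=(B_w\cap A_{wi})\setminus\bigcup_{j<i}A_{wj}$. So they are Borel, $B_w\subset A_w$, and for each $k$ the sets $B_w$, $|w|=k$,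 partition $A$. Thus $s$ is Borel, and $\pi\circ s=\mathrm{id}$, because $x\in A_{s(x)|k}$ for all $k$.

For a probability measure $\mu$ on $A$ put $\hat\mu=s_*\mu$; then $\pi_*\hat\mu=\mu$. Let $m_w=\hat\mu([w])=\mu(B_w)$. Suppose $V_p<\infty$. As $\mu|_{B_w}$ is carried by $A_w=\varphi_w(A)$, the argument for (5) gives $\int_{B_w}\int_{B_w}|x-y|^{-p}d\mu\,d\mu\ge m_w^2L_w^{-p}V_p$. Sum over the partition at level $k$; or use level one and keep the pairs with different first letters:
$$I_p(\mu)\ge V_p\sum_{|w|=k}m_w^2L_w^{-p},\qquad I_p(\mu)\ge V_p\sum_im_i^2L_i^{-p}+K_p(\hat\mu).\tag{11}$$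

**Proof of (b).** This is Step 3 on $\Omega$, for near-minimizers. Here $0<V_p<\infty$, so the first part of (11) and the hypothesis give $\limsup_{p\nearrow d}\sum_{|w|=k}m_w^2L_w^{-p}\le1$ for $\mu=\mu_p$. As in (8),
$$\sum_{|w|=k}L_w^{-d}(m_w-L_w^d)^2=\sum_{|w|=k}m_w^2L_w^{-d}-1\le\lambda_*^{-k(d-p)}\sum_{|w|=k}m_w^2L_w^{-p}-1,$$
and the limsup of the right side is at most $0$. So $\hat\mu_p([w])\to P([w])$ for all $w$. Continuous functions on $\Omega$ are uniform limits of functions constant on cylinders of length $k$, so $\hat\mu_p\to P$ weakly. Since $\pi$ is continuous, $\mu_p=\pi_*\hat\mu_p\to\pi_*P=\nu$. The argument works verbatim along any sequence $p_j\nearrow d$ with $V_{p_j}<\infty$, and gives $\hat\mu_{p_j}\to P$ there.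

**Lower bound in (a).** We need $\liminf(d-p)V_p\ge K_d/\chi$. Values of $p$ with $V_p=\infty$ do no harm, so consider $p\nearrow d$ along a sequence with $V_p<\infty$, and let $\mu_p$ be minimizers. By the remark just made, $\hat\mu_p\to P$. From the second part of (11) and Cauchy–Schwarz, exactly as in (6),
$$V_p\Big(1-\frac1{S_p}\Big)\ge K_p(\hat\mu_p).$$
The cross kernel may be infinite now, so we truncate it from below. Fix $p_0<d$ and $M>0$. For $p\ge p_0$ the monotone quantity gives
$$D^pK_p(\hat\mu_p)\ge D^{p_0}\iint_{\omega_1\ne\tau_1}\min\big(|\pi\omega-\pi\tau|^{-p_0},M\big)\,d\hat\mu_p\,d\hat\mu_p .$$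
The integrand, including the indicator of the open and closed set $\{\omega_1\ne\tau_1\}$, is continuous on $\Omega\times\Omega$, and $\hat\mu_p\times\hat\mu_p\to P\times P$ weakly (check on products of cylinders). So the right side converges to the same integral with $P$. Hence $\liminf D^pK_p(\hat\mu_p)$ is at least that integral. Let $M\to\infty$: the bound becomes $D^{p_0}K_{p_0}$. Let $p_0\nearrow d$: it becomes $D^dK_d$. Therefore $\liminf K_p(\hat\mu_p)\ge K_d$, and by (1), $\liminf(d-p)V_p\ge K_d/\chi$. With the upper bound, $(d-p)V_p\to K_d/\chi\in(0,\infty]$, and taking reciprocals proves (a). $\blacksquare$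

## 8. Positive Hausdorff measure: proof of (c)

**Step 1: finiteness, upper regularity, and $\nu=\mathcal H^d|_A/\mathcal H^d(A)$.** These facts can be quoted from Hutchinson, Indiana Univ. Math. J. 30 (1981), §5.3, under the open set condition. Here is a direct argument from $\mathcal H^d(A)>0$. Recall $\mathcal H^d(E)=\lim_{\rho\to0}\mathcal H^d_\rho(E)$, where $\mathcal H^d_\rho(E)=c\inf\sum_j(\operatorname{diam}U_j)^d$ over countable covers of $E$ by sets of diameter at most $\rho$, with $c$ the normalizing constant; $\mathcal H^d_\infty$ allows all covers, so $\mathcal H^d_\infty\le\mathcal H^d$. Covering $A$ by the $A_w$, $|w|=k$, and using $\sum_{|w|=k}L_w^d=1$ gives $\mathcal H^d(A)\le c(\operatorname{diam}A)^d<\infty$.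

Next, $\mathcal H^d(A)=\mathcal H^d_\infty(A)$. Indeed, let $(U_j)$ be any cover of $A$, where we may assume $U_j\subset A$. Then the sets $\varphi_w(U_j)$, $|w|=k$, cover $A$, have diameter at most $\lambda^k\operatorname{diam}A$, and
$$\sum_{|w|=k}\sum_jL_w^d(\operatorname{diam}U_j)^d=\sum_j(\operatorname{diam}U_j)^d.$$
Letting $k\to\infty$, $\mathcal H^d(A)\le c\sum_j(\operatorname{diam}U_j)^d$. Now for a Borel set $U$,
$$\mathcal H^d(A)=\mathcal H^d_\infty(A)\le\mathcal H^d_\infty(A\cap U)+\mathcal H^d_\infty(A\setminus U)\le c(\operatorname{diam}U)^d+\mathcal H^d(A\setminus U),$$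
so $\mathcal H^d(A\cap U)\le c(\operatorname{diam}U)^d$. In particular $\mathcal H^d(A\cap\mathbb B(x,r))\le c\,2^dr^d$.

Finally let $m=\mathcal H^d|_A/\mathcal H^d(A)$. Since $\sum_i\mathcal H^d(A_i)=\sum_iL_i^d\,\mathcal H^d(A)=\mathcal H^d(A)$, the functions $\sum_i1_{A_i}\ge1_A$ have equal finite integrals, so $\mathcal H^d(A_i\cap A_j)=0$ for $i\ne j$. Hence $m=\sum_im|_{A_i}=\sum_iL_i^d(\varphi_i)_*m$, and iterating, $\int f\,dm=\sum_{|w|=k}L_w^d\int f\circ\varphi_w\,dm$ for $f$ continuous on $A$. The measure $\nu=\pi_*P$ satisfies the same identity. The two right sides differ by at most $\max_{|w|=k}\operatorname{osc}_{A_w}f$, which tends to $0$. So $m=\nu$.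

**Step 2: $K_d<\infty$.** Layer-cake as in (2) and upper regularity give, for $x\in A$, $U_p^\nu(x)\le p\int_0^1c'r^{d-p-1}dr+1\le\frac{dc'}{d-p}+1$ with a constant $c'$. So $(d-p)I_p(\nu)$ is bounded for $p\in[d/2,d)$. By (10) and $1-R_p\le\chi(d-p)$, the numbers $K_p=(1-R_p)I_p(\nu)$ are bounded, so $K_d=\lim K_p<\infty$.

**Step 3: the potential as a weighted orbit sum.** The aim is to find $(d-p)U^\nu_p$ pointwise. Put
$$g_p(\omega)=\int_{\tau_1\ne\omega_1}|\pi\omega-\pi\tau|^{-p}\,dP(\tau),\qquad\int g_p\,dP=K_p .$$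
Split $U_p^\nu(\pi\omega)=\int|\pi\omega-\pi\tau|^{-p}dP(\tau)$ by the length $k$ of the longest common prefix of $\omega$ and $\tau$. For given $k$, $\tau=(\omega|k)\tau'$ with $\tau'_1\ne(T^k\omega)_1$; the measure scales by $L_{\omega|k}^d$ and the kernel by $L_{\omega|k}^{-p}$. Hence
$$U_p^\nu(\pi\omega)=\sum_{k\ge0}L_{\omega|k}^{\,d-p}\,g_p(T^k\omega).\tag{12}$$

**Lemma.** *If $a_k\ge0$, $\frac1n\sum_{k<n}a_k\to a<\infty$, $\ell_k\ge0$ and $\ell_k/k\to\chi>0$, then $\varepsilon\sum_ke^{-\varepsilon\ell_k}a_k\to a/\chi$ as $\varepsilon\searrow0$.*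

*Proof.* First let $\ell_k=ck$ with $c>0$. Put $s_{k+1}=\sum_{j\le k}a_j=a(k+1)+o(k+1)$. Abel summation (the boundary term $e^{-\varepsilon cn}s_n$ tends to $0$) gives $\sum_ke^{-\varepsilon ck}a_k=(1-e^{-\varepsilon c})\sum_ke^{-\varepsilon ck}s_{k+1}$. Since $\sum_k(k+1)e^{-\varepsilon ck}=(1-e^{-\varepsilon c})^{-2}$ tends to infinity, the $o(k+1)$ part contributes $o((1-e^{-\varepsilon c})^{-2})$, and
$$\varepsilon\sum_ke^{-\varepsilon ck}a_k=\frac{\varepsilon}{1-e^{-\varepsilon c}}\,(a+o(1))\to\frac ac .$$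
In general, for $0<\eta<\chi$ we have $(\chi-\eta)k\le\ell_k\le(\chi+\eta)k$ for all but finitely many $k$, and finitely many terms contribute $O(\varepsilon)$. So all limit points lie in $[a/(\chi+\eta),a/(\chi-\eta)]$. Let $\eta\to0$. $\square$

**Step 4: Birkhoff's theorem.** The Bernoulli shift is ergodic. Fix a sequence $Q$ of numbers $q\nearrow d$. By the monotone quantity, $D^qg_q\le D^pg_p\le D^dg_d$ for $q\le p<d$; in particular all these functions are in $L^1(P)$, as $K_d<\infty$. By Birkhoff's theorem, for $P$-a.e. $\omega$ we have simultaneously $\frac1n\sum_{k<n}g_q(T^k\omega)\to K_q$ for all $q\in Q\cup\{d\}$, and $\ell_k/k\to\chi$ for $\ell_k=\log(1/L_{\omega|k})=\sum_{j\le k}\log(1/L_{\omega_j})$. Write $L_{\omega|k}^{d-p}=e^{-\varepsilon\ell_k}$ with $\varepsilon=d-p$ in (12) and use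
$$D^{q-p}g_q\le g_p\le D^{d-p}g_d\qquad(q\le p<d).$$
The bounding sequences $g_q(T^k\omega)$, $g_d(T^k\omega)$ do not depend on $\varepsilon$, so the Lemma applies:
$$D^{q-d}\frac{K_q}\chi\le\liminf_{p\nearrow d}(d-p)U_p^\nu(\pi\omega)\le\limsup_{p\nearrow d}(d-p)U_p^\nu(\pi\omega)\le\frac{K_d}\chi .$$
Let $q\nearrow d$ along $Q$: the left side tends to $K_d/\chi$. So $(d-p)U_p^\nu(x)\to K_d/\chi$ for all $x=\pi\omega$ with $\omega$ in a set of full $P$-measure. That set contains a countable union of compact sets of full $P$-measure, whose image is Borel and has $\nu$-measure $1$. So the convergence holds for $\nu$-a.e. $x$, that is, for $\mathcal H^d$-a.e. $x\in A$.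

**Step 5: from potential to density.** By the layer-cake formula, with the part $r\ge1$ contributing $O(d-p)$,
$$(d-p)\int_0^1\mathcal H^d(A\cap\mathbb B(x,r))\,r^{-p-1}dr=\frac{d-p}p\,\mathcal H^d(A)\,U_p^\nu(x)+O(d-p)\to\frac{\mathcal H^d(A)K_d}{d\,\chi}$$
for a.e. $x\in A$. So $\sigma_d(\mathcal H^d|_A,x)=\mathcal H^d(A)K_d/(d\chi)=\sigma_d(A)$ a.e., and (a) becomes $\lim\operatorname{cap}_p(A)^p/(d-p)=\chi/K_d=\mathcal H^d(A)/(d\sigma_d(A))$. $\blacksquare$

## 9. The rate in the strictly self-similar case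

Return to disjoint pieces. How fast is the limit in Theorem 1 approached? By (3) and (6) this depends on $K_p(\mu_p)-K_p(\nu)$, hence on $\mu_p(A_w)-L_w^d$. Estimate (8) gives, for fixed $w$ of length $k$, only $|m_w-L_w^d|\le L_w^{d/2}(\lambda_*^{-k\varepsilon}-1)^{1/2}=O(\sqrt\varepsilon)$. To get $O(\varepsilon)$ we use more about minimizers than comparison of energies: the behavior of their potentials.

**Theorem 3.** *Let $A$ be strictly self-similar and write $\varepsilon=d-p$. As $p\nearrow d$,*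
$$V_p(A)=\frac{d\,\sigma_d(A)}{\mathcal H^d(A)}\cdot\frac1\varepsilon+O(1),\qquad\frac{\operatorname{cap}_p(A)^p}{d-p}=\frac{\mathcal H^d(A)}{d\,\sigma_d(A)}+O(d-p),$$
*$0\le I_p(\nu)-V_p(A)=O(1)$, and for a constant $C$ and all words $w$, $(1-C(|w|+1)\varepsilon)L_w^p\le\mu_p(A_w)\le L_w^p$. The order $O(d-p)$ is optimal: for every $A$, the error $\frac{\operatorname{cap}_p(tA)^p}{d-p}-\frac{\mathcal H^d(tA)}{d\,\sigma_d(tA)}$ is $o(d-p)$ for at most one dilation factor $t>0$.*

In the proof $p\in[d/2,d)$, $\mu=\mu_p$, $V=V_p$, $U=U_p^\mu$, $m_w=\mu(A_w)$, and $C$ denotes constants, possibly different at each occurrence, that depend only on $A$ and the maps.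

**Step 1: variational facts.** We need to know how $U$ compares with $V$.

(α) If $\theta$ is a probability measure on $A$ with $I_p(\theta)<\infty$, then $\int U\,d\theta\ge V$. This is trivial if the integral is infinite. Otherwise
$$V\le I_p((1-t)\mu+t\theta)=(1-t)^2V+2t(1-t)\int U\,d\theta+t^2I_p(\theta),$$
and the derivative at $t=0^+$, which is $-2V+2\int U\,d\theta$, must be nonnegative.

(β) $U\le V$ on $\operatorname{supp}\mu$. For bounded Borel $f$ with $\int f\,d\mu=0$, the measures $(1+tf)\mu$ with $|t|$ small are competitors, of energy $V+2t\int Uf\,d\mu+O(t^2)$. As $t$ may have either sign, $\int Uf\,d\mu=0$. This holds for all such $f$, so $U$ is $\mu$-a.e. constant, equal to $\int U\,d\mu=V$. Now $U$ is lower semicontinuous (Fatou). If $U(x_0)>V$ for some $x_0\in\operatorname{supp}\mu$, then $U>V$ on a neighborhood of $x_0$ in $A$, which has positive $\mu$-measure, a contradiction.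

**Step 2: the upper mass bound $m_w\le L_w^p$.** By (5) and $U=V$ $\mu$-a.e.,
$$m_w^2L_w^{-p}V\le\int_{A_w}\int_{A_w}|x-y|^{-p}d\mu\,d\mu\le\int_{A_w}U\,d\mu=Vm_w .$$

**Step 3: the far field.** We bound the potential that the mass outside $A_w$ creates inside $A_w$. Let $x\in A_w$, $|w|=k$. If $y\in A_{w|j}\setminus A_{w|j+1}$ with $j<k$, then $x$ and $y$ lie in different first-level pieces of $A_{w|j}$, so $|x-y|\ge\delta L_{w|j}$. By Step 2,
$$\int_{A_{w|j}\setminus A_{w|j+1}}|x-y|^{-p}d\mu(y)\le m_{w|j}\,\delta^{-p}L_{w|j}^{-p}\le C .$$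
Summing over $j<k$,
$$\int_{A\setminus A_w}|x-y|^{-p}\,d\mu(y)\le C|w|\qquad(x\in A_w).\tag{13}$$

**Step 4: $U\le V+C$ on all of $A$.** We need $U$ off the support, because rescaling a piece to $A$ can move points of $\operatorname{supp}\mu$ out of $\operatorname{supp}\mu$. By (β) let $x\in A\setminus\operatorname{supp}\mu$, with code $\omega$. Since $\operatorname{supp}\mu$ is closed and $\operatorname{diam}A_{\omega|k}\to0$, $m_{\omega|k}=0$ for large $k$. Let $k$ be maximal with $m_{\omega|k}>0$ (note $m_\emptyset=1$), and pick $x'\in\operatorname{supp}\mu\cap A_{\omega|k}$. As $m_{\omega|k+1}=0$,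
$$U(x)=\sum_{j\le k}\int_{A_{\omega|j}\setminus A_{\omega|j+1}}|x-y|^{-p}d\mu(y).$$
The term $j=k$ is at most $C$, by the estimate of Step 3. For $j<k$ both $x$ and $x'$ lie in $A_{\omega|j+1}$, so for $y\in A_{\omega|j}\setminus A_{\omega|j+1}$ both $|x-y|$ and $|x'-y|$ are at least $\delta L_{\omega|j}$, while
$$|x-x'|\le\operatorname{diam}(A)\,L_{\omega|k}\le\operatorname{diam}(A)\,\lambda^{k-j}L_{\omega|j}.$$
The mean value theorem for $t\mapsto t^{-p}$ on $t\ge\delta L_{\omega|j}$ gives
$$|x-y|^{-p}\le|x'-y|^{-p}+p(\delta L_{\omega|j})^{-p-1}|x-x'|\le|x'-y|^{-p}+CL_{\omega|j}^{-p}\lambda^{k-j}.$$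
Integrate, using $m_{\omega|j}\le L_{\omega|j}^p$, and sum:
$$U(x)\le U(x')+C\sum_{j<k}\lambda^{k-j}+C\le V+C .$$

**Step 5: the lower mass bound.** Test (α) with a copy of $\mu$ placed in $A_w$. Let $\theta=(\varphi_w)_*\mu$; its energy is $L_w^{-p}V<\infty$, and it lives on $A_w$. For $y\in A_w$, $U_p^\theta(y)=L_w^{-p}U(\varphi_w^{-1}y)\le L_w^{-p}(V+C)$ by Step 4. By (α), symmetry of the kernel, and (13) integrated against $\theta$,
$$V\le\int U\,d\theta=\int_{A_w}U_p^\theta\,d\mu+\int_{A\setminus A_w}U_p^\theta\,d\mu\le L_w^{-p}m_w(V+C)+C|w| .$$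
Hence, increasing one of the constants so that they agree,
$$m_w\ge L_w^p\,\frac{V-C|w|}{V+C}=L_w^p\Big(1-\frac{C(|w|+1)}{V+C}\Big)\ge L_w^p\Big(1-\frac{C(|w|+1)}V\Big).$$
By Theorem 1, $1/V\le C\varepsilon$ for $p$ near $d$. With Step 2 this proves the mass estimate of the theorem. Moreover $0\le L_w^p-L_w^d=L_w^p(1-L_w^\varepsilon)\le L_w^p\,\varepsilon\log(1/L_w)\le C|w|\varepsilon L_w^p$. Since $\nu(A_w)=L_w^d$, and both $m_w$ and $L_w^d$ are at most $L_w^p$ and within $C(|w|+1)\varepsilon L_w^p$ of it,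
$$|m_w-\nu(A_w)|\le C(|w|+1)\,\varepsilon\,L_w^p.\tag{14}$$

**Step 6: $K_p(\mu_p)=K_p(\nu)+O(\varepsilon)$.** We turn (14) into an estimate for an integral. By symmetry of $f_p$,
$$K_p(\mu)-K_p(\nu)=\int h\,d(\mu-\nu),\qquad h(x)=\int f_p(x,y)\,d(\mu+\nu)(y).$$
Where $f_p\ne0$ the distances are at least $\delta$, so $|h|\le C$. If $x,x'$ lie in the same $A_i$, only $y\notin A_i$ count, and the mean value theorem gives $|h(x)-h(x')|\le C|x-x'|$. Choose $x_w\in A_w$ for each $w$. The functions $h_k=\sum_{|w|=k}h(x_w)1_{A_w}$, $k\ge1$, converge uniformly to $h$, and $h_{k+1}-h_k=\sum_{|w|=k}\sum_i(h(x_{wi})-h(x_w))1_{A_{wi}}$. Telescoping,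
$$\int h\,d(\mu-\nu)=\sum_ih(x_i)(m_i-\nu(A_i))+\sum_{k\ge1}\sum_{|w|=k}\sum_i\big(h(x_{wi})-h(x_w)\big)\big(m_{wi}-\nu(A_{wi})\big).$$
For $|w|=k\ge1$, $|h(x_{wi})-h(x_w)|\le C\operatorname{diam}A_w\le C\lambda^k$. By (14) and $\sum_{|u|=k+1}L_u^p=S_p^{k+1}$, the absolute value is at most
$$C\varepsilon+C\varepsilon\sum_{k\ge1}\lambda^k(k+2)S_p^{k+1}=O(\varepsilon),$$
because $S_p\to1$, so $\lambda S_p\le\rho$ for some fixed $\rho<1$ and all $p$ near $d$.

**Step 7: the asymptotic statements.** On $[\delta,\operatorname{diam}A]$ we have $|t^{-p}-t^{-d}|\le C\varepsilon$, so $K_p(\nu)=K_d(\nu)+O(\varepsilon)$. By (6), Step 6 and (1),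
$$V_p\ge\frac{K_d(\nu)-C\varepsilon}{\chi\varepsilon+O(\varepsilon^2)}=\frac{K_d(\nu)}{\chi\varepsilon}-O(1),$$
and by (3) and (1),
$$V_p\le I_p(\nu)=\frac{K_d(\nu)+O(\varepsilon)}{\chi\varepsilon+O(\varepsilon^2)}=\frac{K_d(\nu)}{\chi\varepsilon}+O(1).$$
By Section 3, $K_d(\nu)/\chi=d\sigma_d(A)/\mathcal H^d(A)$. This gives the formula for $V_p$ and $0\le I_p(\nu)-V_p=O(1)$. Finally $\operatorname{cap}_p(A)^p/(d-p)=1/(\varepsilon V_p)=1/\big(K_d(\nu)/\chi+O(\varepsilon)\big)=\chi/K_d(\nu)+O(\varepsilon)$.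

**Step 8: optimality by dilation.** The point is that the two sides scale with different powers of $t$. Let $F_p(A)=\operatorname{cap}_p(A)^p/(d-p)$ and $F_d(A)=\lim_{p\nearrow d}F_p(A)>0$. The set $tA$ is strictly self-similar, with maps $x\mapsto t\varphi_i(x/t)$ and the same ratios, so Theorem 1 gives $F_d(tA)=\mathcal H^d(tA)/(d\,\sigma_d(tA))$. From $V_p(tA)=t^{-p}V_p(A)$ we get $F_p(tA)=t^pF_p(A)$, and in the limit $F_d(tA)=t^dF_d(A)$. Suppose the error is $o(\varepsilon)$ for both $t_1A$ and $t_2A$. Put $A'=t_1A$ and $t=t_2/t_1$. Then $F_p(A')=F_d(A')+o(\varepsilon)$, and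
$$t^p\big(F_d(A')+o(\varepsilon)\big)=F_p(tA')=t^dF_d(A')+o(\varepsilon).$$
Divide by $t^dF_d(A')$: $t^{-\varepsilon}-1=o(\varepsilon)$. But $t^{-\varepsilon}-1=-\varepsilon\log t+O(\varepsilon^2)$, so $\log t=0$ and $t_1=t_2$. $\blacksquare$
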